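# Which sets of numbers are the dimensions of a compact family of compact sets?

## 1. Testing the guess that a compact family has a closed set of dimensions

A continuous image of a compact set is compact. So if someone hands us a family $\mathcal C$ of compact sets which is itself compact in the Hausdorff metric, the first guess is that the set of numbers
$$\{\dim_H C : C\in\mathcal C\}$$
is closed, or at least has a largest element. Let us test this with subsets of $[0,1]$.

For $0<t<1$ let $r=2^{-1/t}<\tfrac12$ and let $M_t\subset[0,1]$ be the self-similar Cantor set generated by the maps $x\mapsto rx$ and $x\mapsto rx+1-r$. It contains $0$, and its dimension is $\log 2/\log(1/r)=t$. Put $M_0=\{0\}$ and $M_1=[0,1]$. The scaled copy $\tfrac1n M_t\subset[0,\tfrac1n]$ also has dimension $t$.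

**Test 1: no largest dimension.** Let $C_n=\tfrac1n M_{1-1/n}$ for $n\ge1$. Every point of $C_n$ is within $1/n$ of $0$, so $C_n\to\{0\}$. The family $\{C_n:n\ge1\}\cup\{\{0\}\}$ is a convergent sequence with its limit, hence compact. Its set of dimensions is $\{1-\tfrac1n:n\ge1\}$ (the limit has dimension $0$, the value for $n=1$). The supremum $1$ is not attained, and the set is not closed.

**Test 2: no smallest dimension.** Let $C_n=\{0,\tfrac1n,\tfrac2n,\dots,1\}\cup\tfrac1nM_{1/n}$. The finite grid does not change the dimension, so $\dim_H C_n=1/n$. The grid does change the limit: $C_n\to[0,1]$. The family $\{C_n:n\ge1\}\cup\{[0,1]\}$ is compact, and its set of dimensions is $\{\tfrac1n:n\ge1\}$, which misses its infimum $0$.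

So the guess is wrong, because $\dim_H$ is not continuous for the Hausdorff metric. In Test 1 the dimension drops in the limit, since sets of large dimension can be tiny. In Test 2 it jumps up, since finite sets can be nearly dense. Both phenomena will be our tools.

The question is now: given a non-empty compact metric space $K$, which sets $A\subset[0,\dim_H K]$ are the set of dimensions of a compact family of compact subsets of $K$? We shall see in Section 3 that such an $A$ must be *analytic*. The problem, which comes from Richárd Balka, Márton Elekes, Viktor Kiss, "The range of dimensions of microsets", arXiv:2102.13059 (2021), asks for the converse: is every non-empty analytic $A\subset[0,\dim_H K]$ obtained? The known result is that the answer is yes for compact $K\subset\mathbb R^d$. We prove that it is yes for every compact metric space.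

## 2. The Hausdorff metric, dimension, and analytic sets

Throughout, $d$ is the metric of $K$, $B(p,r)=\{x:d(x,p)\le r\}$ is a closed ball, and $\dim=\dim_H$. "Countable" means finite or countably infinite. We write $2^\omega=\{0,1\}^\omega$ and $\omega^\omega$ with the product topologies, and index coordinates by $0,1,2,\dots$.

**The Hausdorff metric.** $\mathcal K(K)$ is the set of non-empty compact subsets of $K$. The distance $d_H(C,C')$ is the least $\varepsilon\ge0$ such that every point of each set is within $\varepsilon$ of some point of the other. For compact $E$, $\mathcal K(E)$ is a compact metric space. A finite $\varepsilon$-net $S\subset E$ satisfies $d_H(S,E)\le\varepsilon$. We use two elementary facts.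

- If $C_i,C_i'$ are in $\mathcal K(K)$ and the unions below are compact, then
$$d_H\Big(\bigcup_i C_i,\bigcup_i C_i'\Big)\le\sup_i d_H(C_i,C_i'). \tag{1}$$
Indeed, a point of $C_i$ is within $d_H(C_i,C_i')$ of a point of $C'_i$, and symmetrically. In particular $(C,C')\mapsto C\cup C'$ is continuous.
- If $C,C'\subset B(p,r)$ are non-empty and compact, then
$$d_H(C,C')\le2r,\qquad d_H(C,\{p\})\le r. \tag{2}$$

**Dimension.** For $q>0$ let $\mathcal H^q_\infty(C)$ be the infimum of $\sum_i(\operatorname{diam}U_i)^q$ over countable covers $(U_i)$ of $C$. The measure $\mathcal H^q(C)$ is the limit, as $\delta\to0$, of the same infimum over covers with all $\operatorname{diam}U_i\le\delta$. We have $\mathcal H^q(C)=0$ if and only if $\mathcal H^q_\infty(C)=0$, because a cover with a small sum consists of sets of small diameter. Then $\dim C=\inf\{q>0:\mathcal H^q(C)=0\}\in[0,\infty]$, with $\inf\emptyset=\infty$ and $\dim\emptyset=0$. We have $\mathcal H^q(C)=\infty$ for $0<q<\dim C$ and $\mathcal H^q(C)=0$ for $q>\dim C$. Dimension is monotone and countably stable, that is, $\dim\bigcup_iC_i=\sup_i\dim C_i$ for countable unions. Countable sets have dimension $0$.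

The value $\infty$ can occur: $\prod_{n\ge1}[0,2^{-n}]$ with the metric $\sup_n|x_n-y_n|$ is compact and contains, for each $n$, an isometric copy of an $n$-dimensional box. If $\dim K=\infty$, then $[0,\dim K]$ is the extended half-line, which is homeomorphic to $[0,1]$.

**Analytic sets.** A Polish space is a separable completely metrizable space. A subset of a Polish space is analytic if it is empty or a continuous image of a Polish space. Borel sets are analytic. In particular $\mathbb Q\cap[0,1]$, $[0,1)$ and every countable set are analytic. We recall three standard facts (Kechris, *Classical Descriptive Set Theory*, §§4, 14).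

- **(F1)** Preimages and images of analytic sets under Borel maps between Polish spaces are analytic. A finite intersection of analytic sets is analytic.
- **(F2)** Every non-empty compact metrizable space is a continuous image of $2^\omega$.
- **(F3)** Every analytic subset $B$ of a Polish space $Y$ is the projection of a $G_\delta$ set $G\subset Y\times2^\omega$.

(F3) follows from the textbook fact that $B$ is the projection of a closed set $F\subset Y\times\omega^\omega$. The map sending $(n_0,n_1,\dots)$ to $0^{n_0}1\,0^{n_1}1\cdots$ is a homeomorphism $h$ of $\omega^\omega$ onto the set $H$ of those $w\in2^\omega$ with infinitely many ones. This set is $G_\delta$, since $H=\bigcap_m\bigcup_{i\ge m}\{w:w_i=1\}$. The image of $F$ under $\mathrm{id}\times h$ is closed in the $G_\delta$ set $Y\times H$, so it is $G_\delta$ in $Y\times2^\omega$, and it has the same projection.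

*Example.* Let $B\subset2^\omega$ be the set of eventually zero sequences. Let $W=\{0^m1111\cdots:m\ge0\}$ and
$$G=\{(y,w):w\in W,\ y_i=0\text{ whenever }w_i=1\}.$$
The second coordinate is a witness: it says from which place on $y$ vanishes. So the projection of $G$ is $B$. Since $W\cup\{000\cdots\}$ is closed, $G$ is the intersection of a closed set with the open set $\{w\ne000\cdots\}$, hence $G_\delta$.

Next come three facts about dimension.

**(P1) All smaller values are attained.** *If $E$ is non-empty compact metric and $t\in[0,\dim E]$, there is a non-empty compact $C\subset E$ with $\dim C=t$.*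

For $t=0$ take a point, and for $t=\dim E$ take $C=E$. If $0<t<\dim E$, then $\mathcal H^t(E)=\infty$. Howroyd's theorem (J. D. Howroyd, *On dimension and on the existence of sets of finite positive Hausdorff measure*, Proc. London Math. Soc. 70 (1995)) says that a compact metric space of positive $\mathcal H^t$ measure contains a compact $C$ with $0<\mathcal H^t(C)<\infty$. Such a $C$ has $\dim C=t$.

**(P2) Dimension is Borel.** *For non-empty compact $E$, the map $\dim:\mathcal K(E)\to[0,\infty]$ is Borel.*

Let $q,\varepsilon>0$. We claim that $\{C:\mathcal H^q_\infty(C)<\varepsilon\}$ is open. If $C$ lies in it, take a cover $(U_i)$ of $C$ with $\sum_i(\operatorname{diam}U_i)^q<\varepsilon$. Replace $U_i$ by its open $r_i$-neighborhood, with $r_i>0$ so small that the sum stays below $\varepsilon$; this is possible because the diameter grows by at most $2r_i$. The union $U$ of the new sets is open and contains the compact set $C$, so it contains every compact set sufficiently close to $C$, and all of these have content below $\varepsilon$.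

Now let $0\le t<\infty$. If $\dim C>t$, take a rational $q$ with $t<q<\dim C$; then $\mathcal H^q(C)=\infty$, so $\mathcal H^q_\infty(C)>0$. Conversely, if $\mathcal H^q_\infty(C)>0$ for some $q>t$, then $\mathcal H^q(C)>0$ and $\dim C\ge q>t$. Hence
$$\{C:\dim C>t\}=\bigcup_{q\in\mathbb Q,\ q>t}\ \bigcup_{n\ge1}\{C:\mathcal H^q_\infty(C)\ge1/n\}$$
is a countable union of closed sets. The sets $(t,\infty]$ generate the Borel sets of $[0,\infty]$, so $\dim$ is Borel.

**(P3) A point where all the dimension sits.** *If $E$ is non-empty compact, there is $p\in E$ with $\dim(E\cap B(p,r))=\dim E$ for all $r>0$.*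

Otherwise every $x\in E$ has a radius $r_x>0$ with $\dim(E\cap B(x,r_x))<\dim E$. Finitely many of these balls cover $E$, because already the open balls of the same radii cover. By finite stability $\dim E$ is the maximum of finitely many values smaller than $\dim E$, a contradiction.

For instance, for $E=[0,1]\cup\{2\}$ every point of $[0,1]$ has this property and the point $2$ does not.

## 3. Analyticity is forced; statement of the theorems

After the failure of the first guess one might jump to the opposite one, that every $A$ occurs. It does not when $\dim K>0$. If $\mathcal C\subset\mathcal K(K)$ is compact, or merely analytic, then $\{\dim C:C\in\mathcal C\}$ is the image of an analytic set under a Borel map, by (P2), so it is analytic by (F1). And $[0,\dim K]$ has non-analytic subsets: it has $2^{\mathfrak c}$ subsets, where $\mathfrak c$ is the cardinality of the continuum, but only $\mathfrak c$ analytic ones, since each of these is the projection of a closed subset of $[0,\dim K]\times\omega^\omega$, and a separable metric space has at most $\mathfrak c$ closed sets.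

The theorem is that nothing else is forced.

**Theorem 1.** Let $K$ be a non-empty compact metric space and let $\emptyset\ne A\subset[0,\dim K]$ be analytic. Then there is a compact $\mathcal C\subset\mathcal K(K)$ with $\{\dim C:C\in\mathcal C\}=A$.

**Theorem 2.** For a non-empty compact metric space $K$ and a non-empty $A\subset[0,\dim K]$ the following are equivalent:

1. $A$ is analytic;
2. $A=\{\dim C:C\in\mathcal C\}$ for some analytic $\mathcal C\subset\mathcal K(K)$;
3. $A=\{\dim C:C\in\mathcal C\}$ for some compact $\mathcal C\subset\mathcal K(K)$.

If $K$ is infinite, these are also equivalent to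

4. $A=\{\dim C:C\in\mathcal C\}$ for some $\mathcal C\subset\mathcal K(K)$ homeomorphic to the Cantor set.

Moreover, $A$ is countable if and only if $\mathcal C$ in (3) can be chosen countable. In that case $\mathcal C$ can be taken to be the set of terms of a convergent sequence together with its limit.

Some implications are now available. (4)$\Rightarrow$(3)$\Rightarrow$(2) holds because the Cantor set is compact and compact sets are analytic. (2)$\Rightarrow$(1) was just shown. (1)$\Rightarrow$(3) is Theorem 1. What remains is Theorem 1, the countable case, and (1)$\Rightarrow$(4). In (4) the assumption that $K$ is infinite cannot be dropped: if $K$ is finite, so is $\mathcal K(K)$.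

## 4. Countable sets of dimensions from one convergent sequence

The two tests of Section 1 combine into a proof of the last part of Theorem 2. If $\mathcal C$ is countable, then clearly its set of dimensions is countable. Conversely, let $A=\{a_n:n\ge1\}$, repetitions allowed, and put $a_0=a_1$. We want sets $C_n$ with $\dim C_n=a_n$ that converge to a set whose dimension is in $A$. We aim at a limit of dimension $a_0$.

**Choice of the pieces.** Take $p\in K$ from (P3). By (P1) choose a compact $E_0\subset K$ with $\dim E_0=a_0$. Since $\dim B(p,1/n)=\dim K\ge a_n$, (P1) also gives a non-empty compact $Q_n\subset B(p,1/n)$ with $\dim Q_n=a_n$. Finally take non-empty finite $S_n\subset E_0$ with $d_H(S_n,E_0)\le1/n$. Put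
$$C_n=\begin{cases}Q_n\cup E_0,&a_n\ge a_0,\\ Q_n\cup S_n,&a_n<a_0.\end{cases}$$

**Dimensions and limit.** In the first case $\dim C_n=\max(a_n,a_0)=a_n$, and in the second $\dim C_n=\max(a_n,0)=a_n$. By (1) and (2), $d_H(C_n,E_0\cup\{p\})\le1/n$. So $C_n\to E_0\cup\{p\}$, a set of dimension $a_0\in A$. The family $\{C_n:n\ge1\}\cup\{E_0\cup\{p\}\}$ is compact and countable, and its set of dimensions is $A$. $\blacksquare$

So $\mathbb Q\cap[0,1]$, for example, is the set of dimensions of a convergent sequence with its limit in $\mathcal K([0,1])$. For uncountable $A$ we cannot list the values, and we need a family indexed by something larger than a sequence.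

## 5. Three families that do not work, and what they teach

**Taking all sets with dimension in $A$.** The obvious candidate is $\{C\in\mathcal K(K):\dim C\in A\}$. It has the right dimensions but is rarely closed, and its closure may be far too large. Take $K=[0,1]$ and $A=\{\tfrac12,1\}$. Given any $C\in\mathcal K(K)$ and $\varepsilon>0$, choose a finite $S\subset C$ with $d_H(S,C)\le\varepsilon$, a point $s\in S$, and, by (P1), a compact $Q\subset[0,1]\cap B(s,\varepsilon)$ with $\dim Q=\tfrac12$. Then $\dim(S\cup Q)=\tfrac12$ and $d_H(S\cup Q,C)\le\varepsilon$. So the closure is all of $\mathcal K([0,1])$, and its set of dimensions is $[0,1]$.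

**Parametrizing.** A better idea is to index by a compact space. Let $E$ be compact and $A\subset[0,\dim E]$. Take a continuous surjection $g:2^\omega\to\mathcal K(E)$ from (F2), and let $B=\{y:\dim g(y)\in A\}$. This set is analytic by (P2) and (F1). By (F3) it is the projection of a $G_\delta$ set $G$ in the compact space $Z=2^\omega\times2^\omega$. Call the points of $G$ *good* and those of $Z\setminus G$ *bad*. For good $z=(y,w)$ the set $g(y)$ has dimension in $A$. For bad $z$ we know nothing about $\dim g(y)$. The good points do not form a compact set, so we cannot simply discard the bad ones.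

Instead, let us *correct* $g(y)$ at bad points. Suppose that $a=\dim E$ belongs to $A$. At a bad point we could add all of $E$, which makes the dimension $a\in A$. At a good point we must not raise the dimension. By continuity, at good points near bad ones we must add something close to $E$. Test 2 tells us what to add: a finite net of $E$.

If the bad set is one closed set $F$, this works. Write $F=\bigcap_kU_k$ with clopen $Z=U_0\supset U_1\supset\cdots$, and let $S_k\subset E$ be finite with $d_H(S_k,E)\le2^{-k}$. Put $J=E$ on $F$ and $J=S_k$ on $U_k\setminus U_{k+1}$. Then $J$ is continuous (we check this below), and $z=(y,w)\mapsto g(y)\cup J(z)$ is a continuous map on $Z$ all of whose values have dimension in $A$. Zero-dimensionality of $Z$ is what allows us to jump from one net to the next.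

**Where this stops.** In general the bad set is only a countable union of closed sets $F_n$. If it is not closed, there are bad points $z_m$ converging to a good point $z_0$. Suppose $\Phi$ is continuous and $\Phi(z)\supset E$ for every bad $z$. Every $e\in E$ is within $d_H(\Phi(z_m),\Phi(z_0))\to0$ of the closed set $\Phi(z_0)$, so $\Phi(z_0)\supset E$. Then $\dim\Phi(z_0)\geq a$, whatever $g$ was. So we cannot add the whole of $E$, or even one fixed subset of dimension $a$, at all bad points.

**The way past.** A bad point only needs to receive *some* set of dimension $a$. Let the set added on $F_n$ lie in the ball $B(p,2^{-n})$, where $p$ is the point from (P3), so that it can still have dimension $a$. If bad points converge to a good point $z_0$, only finitely many of them lie in any one closed set $F_n$. So they can be put in sets $F_n$ with $n\to\infty$, and the sets added for these $n$ shrink to the single point $p$, as in Test 1. Thus the nets deal with each $F_n$ separately, and the shrinking balls deal with their accumulation.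

## 6. Analytic sets containing the dimension of the space

**Lemma.** Let $E$ be a non-empty compact metric space, $a=\dim E$, and let $A\subset[0,a]$ be analytic with $a\in A$. Then there is a compact $\mathcal C\subset\mathcal K(E)$ with $\{\dim C:C\in\mathcal C\}=A$.

**Step 1: parameters.** This step encodes "dimension in $A$" by a countable list of closed conditions to be avoided. As above, let $g:2^\omega\to\mathcal K(E)$ be a continuous surjection, $B=\{y\in2^\omega:\dim g(y)\in A\}$, $Z=2^\omega\times2^\omega$, and let $G\subset Z$ be a $G_\delta$ set with projection $B$ to the first coordinate. Write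
$$Z\setminus G=\bigcup_{n\ge1}F_n$$
with $F_n$ closed, possibly empty. The open set $Z\setminus F_n$ is a countable union of clopen sets $V_{n,0},V_{n,1},\dots$ (possibly empty), because $Z$ has a countable base of clopen sets. Put $U_{n,0}=Z$ and $U_{n,k}=Z\setminus(V_{n,0}\cup\dots\cup V_{n,k-1})$ for $k\ge1$. These are clopen sets with $Z=U_{n,0}\supset U_{n,1}\supset\cdots$ and $\bigcap_kU_{n,k}=F_n$.

**Step 2: the switches.** For each $n$ we build a continuous map that is a set of dimension $a$ on $F_n$ and a finite set elsewhere. Take $p\in E$ from (P3) and let $E_n=E\cap B(p,2^{-n})$. This is compact, contains $p$, and $\dim E_n=a$. Choose non-empty finite sets $S_{n,k}\subset E_n$ with $d_H(S_{n,k},E_n)\le2^{-k}$, and define $J_n:Z\to\mathcal K(E_n)$ by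
$$J_n(z)=\begin{cases}E_n,&z\in F_n,\\ S_{n,k},&z\in U_{n,k}\setminus U_{n,k+1}.\end{cases}$$
This is well defined: if $z\notin F_n$, there is exactly one $k$ with $z\in U_{n,k}\setminus U_{n,k+1}$.

$J_n$ is continuous. At a point outside $F_n$ this holds because $J_n$ is constant on the open set $U_{n,k}\setminus U_{n,k+1}$. At a point $z\in F_n$, each $U_{n,k}$ is a neighborhood of $z$. On it $J_n$ takes only the values $E_n$ and $S_{n,j}$ with $j\ge k$, all of which are within $2^{-k}$ of $E_n=J_n(z)$.

**Step 3: assembling the family.** We now put all the switches together and check that the result depends continuously on $z$. For $z=(y,w)\in Z$ let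
$$\Phi(z)=g(y)\cup\{p\}\cup\bigcup_{n\ge1}J_n(z)\subset E. \tag{3}$$

$\Phi(z)$ is compact. A sequence in it either has infinitely many terms in one of the compact sets $g(y),\{p\},J_1(z),J_2(z),\dots$, and then has a subsequence converging in that set, or it has a subsequence with terms in $J_{n_i}(z)$, $n_i\to\infty$. In the latter case the subsequence converges to $p$, because $J_{n}(z)\subset B(p,2^{-n})$.

$\Phi$ is continuous. By (1), for $z=(y,w)$ and $z'=(y',w')$,
$$d_H(\Phi(z),\Phi(z'))\le\max\Big(d_H(g(y),g(y')),\ \sup_{n\ge1}d_H(J_n(z),J_n(z'))\Big),$$
and by (2), $d_H(J_n(z),J_n(z'))\le2^{1-n}$ for all $z,z'$. Given $\varepsilon>0$ and $z$, pick $N$ with $2^{1-N}<\varepsilon$. The terms with $n\ge N$ are below $\varepsilon$ automatically and stay at most $2^{1-N}$. The finitely many remaining terms, $d_H(g(y),g(y'))$ and $d_H(J_n(z),J_n(z'))$ with $n<N$, are below $\varepsilon$ for $z'$ close to $z$.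

Hence $\mathcal C=\Phi(Z)$ is compact.

**Step 4: every dimension lies in $A$.** We treat good and bad points separately. If $z=(y,w)\in G$, then $z\notin F_n$ for all $n$, so every $J_n(z)$ is finite. Thus $\Phi(z)$ is the union of $g(y)$ and a countable set, and $\dim\Phi(z)=\dim g(y)\in A$, since $y\in B$. If $z\notin G$, then $z\in F_n$ for some $n$, and
$$E_n\subset\Phi(z)\subset E,\qquad \dim E_n=\dim E=a,$$
so $\dim\Phi(z)=a\in A$.

**Step 5: every element of $A$ is attained.** Let $t\in A$. By (P1) there is $C\in\mathcal K(E)$ with $\dim C=t$. Write $C=g(y)$. Then $y\in B$, so $(y,w)\in G$ for some $w$, and by Step 4 $\dim\Phi(y,w)=\dim g(y)=t$. $\blacksquare$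

Note where $a=\dim E\in A$ was used: at a bad point $\dim g(y)$ is unknown, and it does no harm only because the added set $E_n$ already has the largest dimension available in $E$.

## 7. Sets of dimensions with or without a maximum

**The case with a maximum.** Let $A\subset[0,\dim K]$ be analytic with maximum $a$. By (P1) choose a compact $E\subset K$ with $\dim E=a$, and apply the Lemma to $E$. The resulting family is a compact subset of $\mathcal K(E)\subset\mathcal K(K)$, and Theorem 1 holds for $A$.

**A model for the case without maximum.** Let $K=[0,1]$ and $A=[0,1)$. Take the compact sets $E_n=\tfrac1nM_{1-1/n}\subset[0,\tfrac1n]$ of Test 1. Each $\mathcal K(E_n)$ is compact and, by (P1), has set of dimensions $[0,1-\tfrac1n]$. All members of $\mathcal K(E_n)$ are within $1/n$ of $\{0\}$. So $\bigcup_n\mathcal K(E_n)\cup\{\{0\}\}$ is compact, with set of dimensions $[0,1)$. Here we were lucky that the limit set $\{0\}$ has dimension $0\in A$. If $0\notin A$, the limit must be something else. The remedy is to attach a fixed set $E_0$ with $\dim E_0\in A$ to all members. This raises the dimensions below $\dim E_0$, so these values are provided separately.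

**The case without maximum.** Let $\sigma=\sup A\le\dim K$, so that $A\subset[0,\sigma)$.

**Step 1: localized pieces.** We cut $A$ into initial parts that have a maximum, and realize each near one point. Choose $a_0<a_1<\cdots$ in $A$ with $a_n\to\sigma$. Take $p\in K$ from (P3) applied to $K$. Since $\dim B(p,2^{-n})=\dim K\ge a_n$, (P1) gives compact $E_n\subset B(p,2^{-n})$ with $\dim E_n=a_n$ for $n\ge0$. The set $A\cap[0,a_n]$ is analytic by (F1) and contains $a_n=\dim E_n$. By the Lemma there is a compact $\mathcal C_n\subset\mathcal K(E_n)$ with set of dimensions $A\cap[0,a_n]$. Let
$$\mathcal C=\mathcal C_0\ \cup\ \bigcup_{n\ge1}\mathcal D_n\ \cup\ \{E_0\cup\{p\}\},\qquad \mathcal D_n=\{C\cup E_0:C\in\mathcal C_n\}.$$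

**Step 2: compactness.** Each $\mathcal D_n$ is a continuous image of $\mathcal C_n$, since union is continuous, so it is compact. If $C\in\mathcal C_n$, then $\emptyset\ne C\subset B(p,2^{-n})$, so by (1) and (2)
$$d_H(C\cup E_0,\ E_0\cup\{p\})\le d_H(C,\{p\})\le2^{-n}.$$
A sequence in $\mathcal C$ either has infinitely many terms in one of the compact sets $\mathcal C_0$, $\mathcal D_n$, $\{E_0\cup\{p\}\}$, and then a subsequence converges in $\mathcal C$; or it has a subsequence with terms in $\mathcal D_{n_i}$, $n_i\to\infty$, which converges to $E_0\cup\{p\}\in\mathcal C$. So $\mathcal C$ is compact.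

**Step 3: dimensions.** We collect what each part contributes. $\mathcal C_0$ gives $A\cap[0,a_0]$. The family $\mathcal D_n$ gives
$$\{\max(t,a_0):t\in A\cap[0,a_n]\}=A\cap[a_0,a_n],$$
because $a_0\in A$. The set $E_0\cup\{p\}$ gives $a_0$. Since $a_n\to\sigma$, the union is $A\cap[0,\sigma)=A$. This proves Theorem 1, and with it the equivalence of (1), (2), (3) in Theorem 2. $\blacksquare$

## 8. The properties of dimension that entered the proof

Going back through Sections 6 and 7, we can list what was used about $D=\dim_H$ on $\mathcal K(K)$:

- **(D1)** $D$ is Borel;
- **(D2)** $D$ is monotone;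
- **(D3)** $D(C\cup C')=\max(D(C),D(C'))$;
- **(D4)** $D(C\cup S)=D(C)$ whenever $S$ is countable and $C$, $C\cup S$ are compact;
- **(D5)** for each $E\in\mathcal K(K)$, every value in $[0,D(E)]$ is attained by $D$ on $\mathcal K(E)$.

(D1) makes $B$ analytic and gives (2)$\Rightarrow$(1). (P3) needs only (D2) and (D3): by (D2) a ball piece whose value differs from $D(E)$ has a smaller value, and by (D3) finitely many such pieces cannot cover $E$. (D4) is used at good points and for $E_0\cup\{p\}$. (D2) is used at bad points, in $E_n\subset\Phi(z)\subset E$. (D3) is used for the dimensions of $C\cup E_0$. (D5) is (P1). Hence Theorem 1 and the equivalence (1)$\Leftrightarrow$(2)$\Leftrightarrow$(3) hold, with the same proof, for every $D:\mathcal K(K)\to[0,\infty]$ with properties (D1)–(D5) in place of $\dim_H$.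

## 9. Families homeomorphic to the Cantor set

It remains to prove (1)$\Rightarrow$(4) of Theorem 2 for infinite $K$. By Theorem 1 and (F2), $A$ is the set of dimensions of the values of a continuous map $\Psi:2^\omega\to\mathcal K(K)$. The map need not be injective. The plan is to attach to $\Psi(x)$ a countable set from which $x$ can be read off. For this we need points which $\Psi(x)$ never contains.

**Step 1: countable labels.** We first build the labels. Let $q_i\to q$ be distinct points ($i\ge0$) with $q_i\ne q$, and put
$$S_x=\{q\}\cup\{q_i:x_i=1\},\qquad x\in2^\omega.$$
This is a countable compact set, so $\dim S_x=0$. If $x,x'$ agree in the first $m$ coordinates, then $S_x$ and $S_{x'}$ can differ only in points $q_i$ with $i\ge m$, and both contain $q$, so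
$$d_H(S_x,S_{x'})\le\sup_{i\ge m}d(q_i,q)\longrightarrow0\qquad(m\to\infty).$$
So $x\mapsto S_x$ is continuous. It is injective, because $x_i=1$ if and only if $q_i\in S_x$. A continuous injection of a compact space into a metric space is a homeomorphism onto its image.

**Step 2: the case $\dim K=0$.** Here $A=\{0\}$. As $K$ is infinite and compact, it has an accumulation point $q$, and so there are distinct points $q_i\to q$ with $q_i\ne q$. The family $\{S_x:x\in2^\omega\}$ is homeomorphic to the Cantor set, and all its members have dimension $0$.

**Step 3: room for the labels when $s=\dim K>0$.** We split $K$ near a point so as to have a compact $K'$ that still has dimension $s$, and label points outside $K'$. Take $p\in K$ from (P3), and let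
$$R_k=\{x\in K:2^{-k-1}<d(x,p)\le2^{-k}\}.$$
These sets are disjoint, and $B(p,2^{-m})=\{p\}\cup\bigcup_{k\ge m}R_k$ has dimension $s$. By countable stability,
$$\sup_{k\ge m}\dim R_k=s\qquad\text{for every }m. \tag{4}$$
Choose $0\le s_i<s$ with $s_i\to s$. By (4) we can choose $k_0<k_1<\cdots$ with $\dim R_{k_i}>s_i$. In particular $R_{k_i}\ne\emptyset$. We use the annuli with even $i$ for the dimension and those with odd $i$ for the labels.

Each $R_k$ is the union of the compact sets $\{x:2^{-k-1}+\tfrac1j\le d(x,p)\le2^{-k}\}$, $j\ge1$. So by countable stability there is a compact $T_i\subset R_{k_{2i}}$ with $\dim T_i>s_{2i}$. Pick any $q_i\in R_{k_{2i+1}}$. Let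
$$K'=\{p\}\cup\bigcup_{i\ge0}T_i .$$
$K'$ is compact, since the compact sets $T_i$ shrink to $p$. Its dimension is $s$, because it is at most $s$ and at least $\sup_is_{2i}=s$. The points $q_i$ are distinct and lie outside $K'$, because the annuli are disjoint and do not contain $p$. Also $q_i\to q:=p$, which lies in $K'$.

**Step 4: labeling.** Finally we make the parametrization injective without touching the dimensions. Since $A\subset[0,s]=[0,\dim K']$, Theorem 1 applied to $K'$ gives a compact $\mathcal C'\subset\mathcal K(K')$ with set of dimensions $A$. It is non-empty because $A$ is. By (F2) let $\Psi:2^\omega\to\mathcal C'$ be a continuous surjection, and put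
$$\Psi'(x)=\Psi(x)\cup S_x .$$
By (1), $\Psi'$ is continuous. Since $\Psi(x)\subset K'$ contains no $q_i$, and $q\neq q_i$, we have $x_i=1$ if and only if $q_i\in\Psi'(x)$. So $\Psi'$ is injective, and hence a homeomorphism of $2^\omega$ onto $\mathcal C=\Psi'(2^\omega)\subset\mathcal K(K)$. Since $S_x$ is countable, $\dim\Psi'(x)=\dim\Psi(x)$, so the set of dimensions of $\mathcal C$ is $A$. Together with Sections 3, 4 and 7 this completes the proof of Theorem 2. $\blacksquare$
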